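# Rothberger gaps modulo Borel and analytic ideals

## 1. Ideals on $\omega$ and gaps modulo an ideal

We identify a subset of $\omega$ with its characteristic function, so $\mathcal P(\omega)=2^\omega$ carries the product topology. In examples we replace $\omega$ by another countably infinite set, such as $\omega\times\omega$ or the binary tree $2^{<\omega}$; a bijection with $\omega$ carries everything over.

**Definition (ideal, positive set).** An *ideal* on $\omega$ is a family $\mathcal I\subseteq\mathcal P(\omega)$ that is closed under finite unions and under subsets, contains all finite subsets of $\omega$, and does not contain $\omega$. The sets in $\mathcal I^+=\mathcal P(\omega)\setminus\mathcal I$ are called *$\mathcal I$-positive*.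

The smallest example is $\mathrm{Fin}$, the ideal of finite sets; its positive sets are the infinite sets. On $\omega\times\omega$, call $\{n\}\times\omega$ the $n$-th column. Three more ideals will be used below.

- $\emptyset\times\mathrm{Fin}$: the sets that meet every column in a finite set.
- $\mathrm{Fin}\times\emptyset$: the sets contained in the union of finitely many columns.
- $\mathrm{Fin}\times\mathrm{Fin}$: the sets whose intersection with the $n$-th column is finite for all but finitely many $n$.

**Definition (Borel and analytic ideals).** $\mathcal I$ is *Borel* if it is a Borel subset of $2^\omega$, and *analytic* ($\mathbf\Sigma^1_1$) if it is a continuous image of a Borel subset of a Polish space. Recall the Borel hierarchy: $\mathbf\Sigma^0_1$ sets are the open sets, and for $1<\alpha<\omega_1$ a $\mathbf\Sigma^0_\alpha$ set is a countable union of complements of $\mathbf\Sigma^0_\beta$ sets with $\beta<\alpha$. Every Borel set is $\mathbf\Sigma^0_\alpha$ for some $\alpha<\omega_1$.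

The ideal $\mathrm{Fin}$ is countable, hence $\mathbf\Sigma^0_2$. Here is an analytic ideal that is not Borel. On $2^{<\omega}$ let $b_x=\{x\restriction n:n\in\omega\}$ be the branch of $x\in2^\omega$, fix a nonempty analytic non-Borel $S\subseteq2^\omega$, and let $\mathcal I_S$ consist of the sets that are covered, up to a finite set, by finitely many branches $b_y$ with $y\in S$. This is an ideal, since finitely many branches never cover $2^{<\omega}$ up to a finite set. It is analytic: membership asserts the existence of a finite tuple from $S$ with an arithmetical property. Two distinct branches have finite intersection, so $b_x\in\mathcal I_S$ if and only if $x\in S$. Since $x\mapsto b_x$ is continuous, $S$ is a continuous preimage of $\mathcal I_S$, and so $\mathcal I_S$ is not Borel.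

**Definition (orthogonality, separation, gap).** Let $\mathcal A,\mathcal B\subseteq\mathcal I^+$. The families are *$\mathcal I$-orthogonal* if $A\cap B\in\mathcal I$ for all $A\in\mathcal A$, $B\in\mathcal B$. A set $C\subseteq\omega$ *$\mathcal I$-separates* $(\mathcal A,\mathcal B)$ if
$$A\cap C\in\mathcal I\quad\text{and}\quad B\setminus C\in\mathcal I\qquad\text{for all }A\in\mathcal A,\ B\in\mathcal B .$$
The pair $(\mathcal A,\mathcal B)$ is an *$\mathcal I$-gap* if the families are $\mathcal I$-orthogonal and no $C$ separates them. If $|\mathcal A|=\kappa$ and $|\mathcal B|=\lambda$, it is an *$\mathcal I$-$(\kappa,\lambda)$-gap*. An $\mathcal I$-$(\omega,\lambda)$-gap is a *Rothberger $\mathcal I$-gap*.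

So $C$ contains $\mathcal B$ and avoids $\mathcal A$, up to sets in $\mathcal I$. If $\mathcal A$ is finite there is never a gap: $C=\omega\setminus\bigcup\mathcal A$ is disjoint from every $A\in\mathcal A$, and $B\setminus C=\bigcup_{A\in\mathcal A}(B\cap A)$ is a finite union of sets in $\mathcal I$. Thus $\omega$ is the first interesting size for $\mathcal A$.

Here is a Rothberger $\mathrm{Fin}$-gap on $\omega\times\omega$. Let $A_n=\{n\}\times\omega$ and let $\mathcal B$ be the family of all infinite sets that meet every column in a finite set. Orthogonality holds by definition. Suppose $C$ separates. Then $A_n\cap C$ is finite for each $n$, so we can choose a point $p_n\in A_n\setminus C$. The set $B=\{p_n:n\in\omega\}$ belongs to $\mathcal B$, but $B\setminus C=B$ is infinite, a contradiction.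

**Definition (the number $\mathfrak b_R$).** $\mathfrak b_R(\mathcal I)$ is the least cardinal $\kappa$ such that an $\mathcal I$-$(\omega,\kappa)$-gap exists, and $\mathfrak b_R(\mathcal I)=\infty$ if there is no such gap.

Since $\mathcal B\subseteq\mathcal P(\omega)$, every gap has $|\mathcal B|\le\mathfrak c$. Hence $\mathfrak b_R(\mathcal I)\le\mathfrak c$ holds exactly when a Rothberger $\mathcal I$-gap exists. The example above gives $\mathfrak b_R(\mathrm{Fin})\le\mathfrak c$.

The value $\infty$ does occur. Let $\mathcal I$ be a maximal ideal, so that of $Z$ and $\omega\setminus Z$ exactly one is in $\mathcal I$. If $A,B\in\mathcal I^+$, then $\omega\setminus A$ and $\omega\setminus B$ are in $\mathcal I$, hence so is their union, and $A\cap B\notin\mathcal I$. So if $\mathcal A$ is infinite and $\mathcal B$ is orthogonal to it, then $\mathcal B=\emptyset$, and $C=\emptyset$ separates. Thus $\mathfrak b_R(\mathcal I)=\infty$.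

## 2. Existence of Rothberger gaps for definable ideals

The following question is from Rafał Filipów and Adam Kwela, "Two $\mathfrak b$ or not two $\mathfrak b$?", arXiv:2507.03734 (2025): *is $\mathfrak b_R(\mathcal I)\le\mathfrak c$ for each Borel ideal $\mathcal I$?* In plain words: must every Borel ideal have a countable family $\mathcal A$ of positive sets, and a family $\mathcal B$ orthogonal to it, that no single set can separate? The answer is yes, and these are the results of the talk. Everything is in ZFC unless an extra axiom is named.

**Theorem 1.** Every Borel ideal $\mathcal I$ has a Rothberger $\mathcal I$-gap, so $\mathfrak b_R(\mathcal I)\le\mathfrak c$.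

**Theorem 2.** The same holds for every analytic ideal. Moreover, for every $Y\in\mathcal I^+$ there is a Rothberger $\mathcal I$-gap consisting of subsets of $Y$.

**Proposition 3.** For an arbitrary ideal $\mathcal I$, a Rothberger $\mathcal I$-gap exists if and only if the Boolean algebra $\mathcal P(\omega)/\mathcal I$ is not $\sigma$-complete.

So Theorem 2 says that no quotient by an analytic ideal is $\sigma$-complete, even below any nonzero element.

**Theorem 4.** (a) If $\mathrm{cov}(\mathcal N)=\mathfrak c$ (for example under CH or MA), there is a meager ideal with $\mathfrak b_R(\mathcal I)=\infty$. (b) If $V=L$, there is a meager $\Delta^1_2$ ideal with $\mathfrak b_R(\mathcal I)=\infty$.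

Hence "Borel" can be weakened to "analytic", but ZFC does not prove that it can be weakened to "having the Baire property", nor to "$\mathbf\Delta^1_2$". The coanalytic case is not settled here.

Recall that a set has the *Baire property* if it differs from an open set by a meager set; all Borel sets and all analytic sets have it. Three textbook facts carry Theorems 1 and 2.

- **(F1)** (Jalali-Naini; Talagrand; see Bartoszyński–Judah, *Set Theory*, Thm 4.1.2.) If an ideal $\mathcal I$ has the Baire property, there is a partition of $\omega$ into finite intervals such that the union of any infinitely many of them is not in $\mathcal I$.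
- **(F2)** For $1\le\alpha<\omega_1$, the class $\mathbf\Sigma^0_\alpha$ is closed under continuous preimages (between Polish spaces), and some Borel subset of $2^\omega$ is not $\mathbf\Sigma^0_\alpha$.
- **(F3)** (Lusin) Disjoint analytic subsets of a Polish space are separated by a Borel set.

As an illustration of (F1): for $\mathrm{Fin}$ every partition into finite intervals works. A maximal ideal, on the other hand, cannot have the Baire property. Given a partition as in (F1), split the intervals into two infinite groups; the two unions are disjoint and both positive, and we have just seen that for a maximal ideal two positive sets have positive intersection.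

## 3. Columns of $\omega\times\omega$: two more ideals by hand

Consider $\emptyset\times\mathrm{Fin}$. The columns $A_n=\{n\}\times\omega$ are positive and pairwise disjoint, and they gave the gap for $\mathrm{Fin}$. Now they are useless: if $B\cap A_n\in\emptyset\times\mathrm{Fin}$ for every $n$, then $B$ meets every column in a finite set, so $B\in\emptyset\times\mathrm{Fin}$. No positive set is orthogonal to all columns. A gap still exists: inside the single column $\{0\}\times\omega$ the ideal is just the ideal of finite sets, so the $\mathrm{Fin}$-gap of Section 1 can be copied there. If $C$ separated this copy, then $C\cap(\{0\}\times\omega)$ would separate it inside the column.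

For $\mathrm{Fin}\times\mathrm{Fin}$, partition $\omega$ into infinite sets $P_k$ ($k\in\omega$), put $A_k=P_k\times\omega$, and let $\mathcal B$ consist of all positive sets orthogonal to every $A_k$. Suppose $C$ separates. Since $A_k\cap C\in\mathrm{Fin}\times\mathrm{Fin}$, we can choose $n_k\in P_k$ such that $C$ meets the $n_k$-th column in a finite set. Let $B=\bigcup_k(\{n_k\}\times\omega)\setminus C$. Infinitely many columns of $B$ are infinite, so $B$ is positive; $B\cap A_k$ lies in one column, so it is in the ideal. Thus $B\in\mathcal B$, yet $B\setminus C=B$ is positive, a contradiction.

Each time the gap came from a diagonal choice, but the family $\mathcal A$ had to be fitted to the ideal.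

## 4. Diagonalizing through the intervals of (F1), and how it breaks

(F1) seems to offer a uniform choice of $\mathcal A$. Let $(J_k)_{k\in\omega}$ be the intervals of (F1), partition the index set $\omega$ into infinite sets $P_n$, and put $A_n=\bigcup_{k\in P_n}J_k$. These are pairwise disjoint positive sets. Let $\mathcal B$ be the family of all positive sets orthogonal to every $A_n$, and suppose that $C$ separates. Each $A_n\setminus C$ is positive, so there is $k_n\in P_n$ with $J_{k_n}\not\subseteq C$. Put
$$B=\bigcup_n(J_{k_n}\setminus C).$$
Then $B\cap A_n$ is finite and $B\cap C=\emptyset$. If $B$ is positive, we have a contradiction.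

But is $B$ positive? (F1) speaks about unions of whole intervals, and $C$ may have removed a part of every interval. This happens already for a Borel ideal. Fix a bijection $k\mapsto(n_k,j_k)$ from $\omega$ onto $\omega\times\omega$, so that we may speak of columns of sets of indices, and let $J_k=\{2k,2k+1\}$. For $Z\subseteq\omega$ put $Z_0=\{k:2k\in Z\}$ and $Z_1=\{k:2k+1\in Z\}$, and define
$$Z\in\mathcal I\iff Z_0\in\emptyset\times\mathrm{Fin}\ \text{ and }\ Z_1\in\mathrm{Fin}\times\emptyset .$$
This is a Borel ideal. The intervals $J_k$ are as in (F1): if $P$ is infinite and $Z=\bigcup_{k\in P}J_k$, then $Z_0=Z_1=P$; if every column of $P$ is finite, then $P$ meets infinitely many columns, so $P\notin\mathrm{Fin}\times\emptyset$. Hence $Z\notin\mathcal I$.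

Now let $P_n$ be the $n$-th column and let $C$ be the set of odd numbers. For $Z=A_n\cap C$ we have $Z_0=\emptyset$ and $Z_1=P_n$, so $A_n\cap C\in\mathcal I$. If $B$ is orthogonal to all $A_n$, then $B_0$ has finite columns, so $B\setminus C$, the even part of $B$, is in $\mathcal I$. So $C$ separates $\{A_n\}$ from every family orthogonal to it. In the diagonal argument, $J_{k_n}\setminus C=\{2k_n\}$ with one $k_n$ from each column, and the resulting $B$ belongs to $\mathcal I$.

This ideal does have a Rothberger gap, inside $\{2k:k\in P_0\}$, where it is the ideal of finite sets. The choice of $\mathcal A$ was wrong, and (F1) does not say how to choose better. Theorem 4(a) says more: if $\mathrm{cov}(\mathcal N)=\mathfrak c$, there is a meager ideal, to which (F1) therefore applies, that has no Rothberger gap at all. A proof in ZFC must use more about $\mathcal I$ than (F1).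

The way out is not to choose $\mathcal A$. We use (F1) to build a continuum of positive sets $B_x$, $x\in2^\omega$, pairwise almost disjoint. A single $D\subseteq\omega$ may then sort the points $x$ into two classes, according to whether $B_x$ is inside $D$ or outside $D$ modulo $\mathcal I$. If there are no Rothberger gaps, the subsets of $2^\omega$ that can be sorted form a $\sigma$-algebra containing the clopen sets, so every Borel set can be sorted. But a sorted set is no more complicated than $\mathcal I$ itself, and Borel sets are arbitrarily complicated.

## 5. Subsets of $2^\omega$ captured by a subset of $\omega$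

In this section $\mathcal I$ is an ideal with the Baire property; this covers Borel and analytic ideals.

**Step 1: a continuum of almost disjoint positive sets.** The purpose is to set up the sets that will be sorted. Take the intervals from (F1). There are infinitely many, since they are finite and cover $\omega$, so we can re-index them bijectively as $(J_s)_{s\in2^{<\omega}}$. For $x\in2^\omega$ let
$$B_x=\bigcup_{n\in\omega}J_{x\restriction n}.$$
By (F1), $B_x\in\mathcal I^+$. If $x\ne y$, only finitely many $s$ are initial segments of both, and the $J_s$ are pairwise disjoint, so $B_x\cap B_y$ is finite. As $B_x$ is infinite, $B_x\neq B_y$.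

**Step 2: sorting.** The purpose is to attach to a subset of $\omega$ a subset of $2^\omega$.

**Definition (capturing).** A set $D\subseteq\omega$ *captures* $S\subseteq2^\omega$ if
$$B_x\setminus D\in\mathcal I\ \text{ for all }x\in S,\qquad B_x\cap D\in\mathcal I\ \text{ for all }x\in2^\omega\setminus S.$$
Let $\mathcal S$ be the family of all captured sets.

The two conditions $B_x\setminus D\in\mathcal I$ and $B_x\cap D\in\mathcal I$ exclude each other, since otherwise $B_x$, the union of the two sets, would be in $\mathcal I$. So if $D$ captures $S$, then
$$S=\{x:B_x\setminus D\in\mathcal I\},\qquad 2^\omega\setminus S=\{x:B_x\cap D\in\mathcal I\}.\tag{1}$$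
In particular $D$ captures at most one set. For example, $D=B_y$ captures $\{y\}$: $B_y\setminus D=\emptyset$, and $B_x\cap B_y$ is finite for $x\ne y$.

**Step 3: closure properties of $\mathcal S$.** The purpose is to show that $\mathcal S$ contains the clopen sets and that the only obstacle to its being a $\sigma$-algebra is a Rothberger gap. For $s\in2^{<\omega}$ let $[s]=\{x\in2^\omega:s\subset x\}$.

**Lemma A.**

1. Each $[s]$ is in $\mathcal S$.
2. $\mathcal S$ is closed under complements.
3. If $S=\bigcup_nS_n$, where each $S_n$ is captured by some $D_n$, and $S\notin\mathcal S$, then
$$\mathcal A=\{D_n:n\in\omega\}\cap\mathcal I^+,\qquad\mathcal B=\{B_x:x\in2^\omega\setminus S\}$$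
form a Rothberger $\mathcal I$-gap.

*Proof.* (1) Let $D=\bigcup_{t\supseteq s}J_t$. If $x\in[s]$, then $B_x\setminus D=\bigcup_{n<|s|}J_{x\restriction n}$ is finite. If $x\notin[s]$, no $x\restriction n$ extends $s$, so $B_x\cap D=\emptyset$.

(2) If $D$ captures $S$, then $\omega\setminus D$ captures $2^\omega\setminus S$, because $B_x\setminus(\omega\setminus D)=B_x\cap D$ and $B_x\cap(\omega\setminus D)=B_x\setminus D$.

(3) First, orthogonality. If $x\notin S$, then $x\notin S_n$ for every $n$, so $B_x\cap D_n\in\mathcal I$. Both families consist of positive sets.

Next, no separation. Suppose $C$ separates $(\mathcal A,\mathcal B)$. Then $D_n\cap C\in\mathcal I$ for every $n$: for $D_n\in\mathcal A$ by separation, and for $D_n\in\mathcal I$ trivially. Put $D=\omega\setminus C$; we show that $D$ captures $S$. If $x\in S$, choose $n$ with $x\in S_n$; then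
$$B_x\setminus D=B_x\cap C\subseteq(B_x\setminus D_n)\cup(D_n\cap C)\in\mathcal I .$$
If $x\notin S$, then $B_x\in\mathcal B$, so $B_x\cap D=B_x\setminus C\in\mathcal I$. Thus $S\in\mathcal S$, contrary to assumption.

Finally, the size of $\mathcal A$. It is countable. It is not finite, since for finite $\mathcal A$ the set $\omega\setminus\bigcup\mathcal A$ separates, as we saw in Section 1. So $|\mathcal A|=\omega$. $\square$

The part of the proof of (3) that was out of reach in Section 4 is now automatic. We do not need to defeat a separating set by a diagonal choice; a separating set is exactly what makes the union captured.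

**Step 4: one uncaptured Borel set suffices.** The purpose is to reduce everything to a complexity question.

**Lemma B.** If some Borel $S\subseteq2^\omega$ is not in $\mathcal S$, then there is a Rothberger $\mathcal I$-gap $(\mathcal A,\mathcal B)$ with $\mathcal B\subseteq\{B_x:x\in2^\omega\}$, and $\mathfrak b_R(\mathcal I)\le\mathfrak c$.

*Proof.* By Lemma A(1),(2), $\mathcal S$ contains the basic clopen sets and is closed under complements. If it were closed under countable unions, it would be a $\sigma$-algebra containing a base of $2^\omega$, and hence would contain all Borel sets. So there are $S_n\in\mathcal S$ with $\bigcup_nS_n\notin\mathcal S$, and Lemma A(3) gives the gap. Clearly $|\mathcal B|\le\mathfrak c$. $\square$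

**Example: the case $\mathcal I=\mathrm{Fin}$.** Let the $J_s$ be singletons. If $D$ captures $S$, then by (1)
$$S=\{x:B_x\setminus D\text{ is finite}\}=\bigcup_m\bigcap_{n\ge m}\{x:J_{x\restriction n}\subseteq D\},$$
a countable union of closed sets. So captured sets, and their complements, are $\mathbf\Sigma^0_2$. Let $Q$ be the set of eventually zero sequences. It is a countable union of singletons, each captured. If $Q$ were captured, its complement would be $\mathbf\Sigma^0_2$, so $Q$ would be a dense $G_\delta$, hence comeager; but $Q$ is countable, hence meager, against the Baire category theorem. So $Q\notin\mathcal S$, and by Lemma A(3) the families $\{B_q:q\in Q\}$ and $\{B_x:x\notin Q\}$ form a Rothberger $\mathrm{Fin}$-gap.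

## 6. Borel ideals: captured sets have bounded Borel rank

**Proof of Theorem 1.** Let $\mathcal I$ be Borel, say $\mathcal I\in\mathbf\Sigma^0_\alpha$ with $1\le\alpha<\omega_1$. Then $\mathcal I$ has the Baire property and Section 5 applies.

**Step 1: sorting is continuous.** The purpose is to compare captured sets with $\mathcal I$. Fix $D\subseteq\omega$. The map $x\mapsto B_x\setminus D$ from $2^\omega$ to $\mathcal P(\omega)$ is continuous: each $k\in\omega$ lies in exactly one $J_s$, and then
$$k\in B_x\setminus D\iff k\notin D\ \text{ and }\ s\subset x,$$
which depends only on $x\restriction|s|$.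

**Step 2: the bound.** The purpose is to show that all captured sets live at one level. Let $S\in\mathcal S$ be captured by $D$. By (1), $S$ is the preimage of $\mathcal I$ under the map of Step 1, so $S\in\mathbf\Sigma^0_\alpha$ by (F2). The ordinal $\alpha$ does not depend on $S$ or $D$.

**Step 3: conclusion.** The purpose is to meet the hypothesis of Lemma B. By (F2) some Borel subset of $2^\omega$ is not $\mathbf\Sigma^0_\alpha$. It is not in $\mathcal S$, and Lemma B gives a Rothberger $\mathcal I$-gap. $\blacksquare$

## 7. Analytic ideals: Lusin separation supplies the bound

If $\mathcal I$ is only analytic, Step 2 above shows that captured sets are analytic. So are their complements, by (1), and hence each captured set is Borel by (F3). That is not enough: we need one countable ordinal that bounds the ranks of all captured sets at once. The remedy is to apply (F3) a single time, in the product space where $D$ is also a variable.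

**Proof of Theorem 2.** Let $\mathcal I$ be analytic. It has the Baire property, and Section 5 applies.

**Step 1: two universal analytic sets.** The purpose is to treat all $D$ simultaneously. In $\mathcal P(\omega)\times2^\omega$ let
$$U=\{(D,x):B_x\setminus D\in\mathcal I\},\qquad V=\{(D,x):B_x\cap D\in\mathcal I\}.$$
The maps $(D,x)\mapsto B_x\setminus D$ and $(D,x)\mapsto B_x\cap D$ are continuous, because for $k\in J_s$ the membership of $k$ in the image depends only on whether $k\in D$ and whether $s\subset x$. So $U$ and $V$ are continuous preimages of an analytic set, hence analytic. They are disjoint because $B_x\notin\mathcal I$.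

**Step 2: one Borel set for all captured sets.** The purpose is to obtain the uniform bound. By (F3) there is a Borel $W$ with $U\subseteq W$ and $W\cap V=\emptyset$; say $W\in\mathbf\Sigma^0_\alpha$. Suppose $D$ captures $S$, and write $U_D=\{x:(D,x)\in U\}$, and similarly $V_D$, $W_D$. By (1), $U_D=S$ and $V_D=2^\omega\setminus S$. Since $U_D\subseteq W_D$ and $W_D\cap V_D=\emptyset$, we get $W_D=S$. The section $W_D$ is the preimage of $W$ under the continuous map $x\mapsto(D,x)$, so $S\in\mathbf\Sigma^0_\alpha$ by (F2).

**Step 3: conclusion for $\mathcal I$.** The purpose is the first statement of the theorem. By (F2) some Borel set is not $\mathbf\Sigma^0_\alpha$, so it is not in $\mathcal S$; apply Lemma B.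

**Step 4: gaps below a positive set.** The purpose is the second statement. Let $Y\in\mathcal I^+$. Then $Y$ is infinite, and $\mathcal I\restriction Y=\mathcal I\cap\mathcal P(Y)$ is an ideal on the countable set $Y$: it contains the finite subsets of $Y$, and $Y\notin\mathcal I$. It is analytic, being the intersection of an analytic set with the closed set $\mathcal P(Y)$. Carrying the first statement over by a bijection of $Y$ with $\omega$, we get a Rothberger $\mathcal I\restriction Y$-gap $(\mathcal A,\mathcal B)$. Its members are subsets of $Y$ that are not in $\mathcal I$, and they are $\mathcal I$-orthogonal. If $C\subseteq\omega$ $\mathcal I$-separated $(\mathcal A,\mathcal B)$, then $C\cap Y$ would $\mathcal I\restriction Y$-separate it, since $A\cap(C\cap Y)=A\cap C$ and $B\setminus(C\cap Y)=B\setminus C$ for $A,B\subseteq Y$. So $(\mathcal A,\mathcal B)$ is a Rothberger $\mathcal I$-gap. $\blacksquare$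

In the first statement, as in Theorem 1, Lemma B places the second side of the gap inside the almost disjoint family $\{B_x:x\in2^\omega\}$.

## 8. Suprema in the quotient algebra $\mathcal P(\omega)/\mathcal I$

Write $X\subseteq^{\mathcal I}Y$ if $X\setminus Y\in\mathcal I$. In the Boolean algebra $\mathcal P(\omega)/\mathcal I$, sets are identified when their symmetric difference is in $\mathcal I$, and the order is induced by $\subseteq^{\mathcal I}$. The algebra is *$\sigma$-complete* if every countable family has a supremum. For example, for $\emptyset\times\mathrm{Fin}$ the columns have supremum $\omega\times\omega$: if $E$ contains every column modulo the ideal, then the complement of $E$ has finite columns, so $E$ represents the top element. This is again the failure noted in Section 3.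

**Proof of Proposition 3.**

**Step 1: a gap prevents completeness.** The purpose is to show that a supremum would give a separating set. Let $(\{A_n:n\in\omega\},\mathcal B)$ be a Rothberger gap and suppose that $D$ represents $\sup_nA_n$. For $B\in\mathcal B$ we have $A_n\cap B\in\mathcal I$, so $A_n\subseteq^{\mathcal I}\omega\setminus B$ for all $n$. Thus $\omega\setminus B$ is an upper bound, whence $D\subseteq^{\mathcal I}\omega\setminus B$, that is, $B\cap D\in\mathcal I$. Also $A_n\setminus D\in\mathcal I$. So $\omega\setminus D$ separates the gap, a contradiction.

**Step 2: incompleteness produces a gap.** The purpose is to turn a family without a supremum into a gap. Let $(A_n)$ have no supremum modulo $\mathcal I$ and put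
$$\mathcal A=\{A_n:n\in\omega\}\cap\mathcal I^+,\qquad\mathcal B=\{B\in\mathcal I^+:B\cap A_n\in\mathcal I\text{ for all }n\}.$$
These are orthogonal. $\mathcal A$ is infinite: otherwise $\bigcup\mathcal A$ would represent the supremum, since the omitted $A_n$ are zero in the quotient. Suppose $C$ separates and let $D=\omega\setminus C$. Then $A_n\setminus D=A_n\cap C\in\mathcal I$ for all $n$ (trivially if $A_n\in\mathcal I$), so $D$ is an upper bound. Let $E$ be any upper bound. Then $(\omega\setminus E)\cap A_n=A_n\setminus E\in\mathcal I$ for all $n$, so $\omega\setminus E$ is either in $\mathcal I$ or in $\mathcal B$. In both cases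
$$D\setminus E=(\omega\setminus E)\setminus C\in\mathcal I,$$
that is, $D\subseteq^{\mathcal I}E$. So $D$ represents the supremum, a contradiction. $\blacksquare$

The algebra below the element given by $Y\in\mathcal I^+$ is $\mathcal P(Y)/(\mathcal I\restriction Y)$, so Theorem 2 says that for analytic $\mathcal I$ none of these algebras is $\sigma$-complete.

## 9. A meager ideal without Rothberger gaps, built from random splitting

Now we prove Theorem 4(a). Let $\mathcal N$ be the ideal of null sets for the coin-tossing measure on $\mathcal P(\omega)=2^\omega$, and let $\mathrm{cov}(\mathcal N)$ be the least number of null sets that cover $2^\omega$. Under CH it equals $\omega_1=\mathfrak c$, since countably many null sets have a null union. Assume $\mathrm{cov}(\mathcal N)=\mathfrak c$.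

By Section 8 we want a meager ideal for which every sequence $(A_n)$ has a supremum $D$. A maximal ideal has this property but, as we saw in Section 2, does not have the Baire property. So we take many ultrafilters $\mathcal U_X$, one for each $X\in[\omega]^\omega$ (the infinite subsets of $\omega$), and let $\mathcal I$ consist of the sets that belong to none of them. For each sequence we arrange a single $D$ such that, for all $X$ simultaneously, $D\in\mathcal U_X$ if and only if some $A_n\in\mathcal U_X$. For this, $D$ must be so generic that no $\mathcal U_X$ has already decided it; a random $D$ will do.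

**Step 1: a notion of largeness.** The purpose is to have a property of sets that every member of $\mathcal U_X$ will satisfy and that survives random halving. From here on, $J_m$ ($m\in\omega$) are consecutive intervals that partition $\omega$, with $|J_m|=2^m$.

**Definition ($X$-large).** Let $X\in[\omega]^\omega$. A set $W\subseteq\omega$ is *$X$-large* if for every $c\in\omega$ there are infinitely many $m\in X$ with $|W\cap J_m|\ge m^c$.

For example, a set with at least $2^{m/2}$ elements in each $J_m$ is $X$-large for every $X$, while a set with at most $m$ elements in each $J_m$ is $X$-large for no $X$ (take $c=2$). The set $\omega$ is $X$-large. Finite sets are not, and neither is a set disjoint from $\bigcup_{m\in X}J_m$: take $c=0$. Supersets of $X$-large sets are $X$-large.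

If $W_1\cup W_2$ is $X$-large, then some $W_i$ is. Indeed, for each $c$ there are infinitely many $m\in X$, $m\ge2$, with $|(W_1\cup W_2)\cap J_m|\ge m^{c+1}\ge2m^c$. For each such $m$ some $i$ has $|W_i\cap J_m|\ge m^c$, so for each $c$ one $i$ has this for infinitely many $m\in X$. One $i$ serves infinitely many $c$, and therefore all $c$, since the condition for $c$ implies the condition for every smaller exponent.

**Step 2: a splitting condition that does not mention $X$.** The purpose is to split a set $W$ into two $X$-large parts for all relevant $X$ by one requirement. For $D,W\subseteq\omega$ let $(*)_{D,W}$ say: *for all but finitely many $m$, if $|W\cap J_m|\ge m$, then $|W\cap D\cap J_m|\ge\frac14|W\cap J_m|$ and $|(W\setminus D)\cap J_m|\ge\frac14|W\cap J_m|$.*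

(i) *If $(*)_{D,W}$ holds and $W$ is $X$-large, then $W\cap D$ and $W\setminus D$ are $X$-large.* Given $c$, there are infinitely many $m\in X$, $m\ge4$, with $|W\cap J_m|\ge m^{c+1}\ge m$. For all but finitely many of these, $|W\cap D\cap J_m|\ge\frac14m^{c+1}\ge m^c$. The same computation works for $W\setminus D$.

(ii) *For fixed $W$, $(*)_{D,W}$ holds for almost all $D$.* Suppose $N=|W\cap J_m|\ge m$ with $N>0$, and let $T=|W\cap D\cap J_m|$, a sum of $N$ independent fair $0$-$1$ variables. Hoeffding's inequality says that the probability of $|T-N/2|\ge t$ is at most $2e^{-2t^2/N}$. Failure at $m$ means $T<N/4$ or $N-T<N/4$, so $|T-N/2|>N/4$, and its probability is at most $2e^{-N/8}\le2e^{-m/8}$. (If $N=0$ there is no failure.) These bounds have a finite sum, so by Borel–Cantelli almost every $D$ fails at only finitely many $m$.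

Consequently, if $|\mathcal W|<\mathrm{cov}(\mathcal N)$, there is one $D$ with $(*)_{D,W}$ for all $W\in\mathcal W$: each $W$ excludes a null set of $D$, and fewer than $\mathrm{cov}(\mathcal N)$ null sets do not cover.

**Step 3: choosing the suprema.** The purpose is to fix, for each sequence, the set that will be its supremum. Enumerate $\mathcal P(\omega)^\omega=\{\vec A^\alpha:\alpha<\mathfrak c\}$, $\vec A^\alpha=(A^\alpha_n)_{n\in\omega}$. By recursion on $\alpha<\mathfrak c$ choose $D^\alpha$ such that $(*)_{D^\alpha,W}$ holds for all $W$ in the Boolean algebra generated by
$$\{A^\beta_n:\beta\le\alpha,\ n\in\omega\}\cup\{D^\beta:\beta<\alpha\}.\tag{2}$$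
This algebra has size at most $|\alpha|+\omega<\mathfrak c=\mathrm{cov}(\mathcal N)$, so $D^\alpha$ exists by Step 2. It matters here that $(*)$ does not mention $X$: there are $\mathfrak c$ many sets $X$, but fewer than $\mathfrak c$ requirements.

**Step 4: decisions for each $X$.** The purpose is to define the ultrafilter $\mathcal U_X$ so that it obeys the rule about suprema. Put $Z_{\alpha,n}=A^\alpha_n$ for $n<\omega$ and $Z_{\alpha,\omega}=D^\alpha$, and order the indices $(\alpha,\nu)$, $\alpha<\mathfrak c$, $\nu\le\omega$, lexicographically; this is a well-order. Write $Z^1=Z$ and $Z^0=\omega\setminus Z$. For $X\in[\omega]^\omega$ define $e_X(\alpha,\nu)\in\{0,1\}$ by recursion.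

- For $\nu<\omega$: $e_X(\alpha,\nu)=1$ if and only if $K\cap Z_{\alpha,\nu}$ is $X$-large for every finite intersection $K$ of earlier sets $Z_{\beta,\mu}^{e_X(\beta,\mu)}$ (including the empty intersection $K=\omega$).
- $e_X(\alpha,\omega)=1$ if and only if $e_X(\alpha,n)=1$ for some $n<\omega$.

**Step 5: the decisions are consistent.** The purpose is to show the following.

**Claim.** All finite intersections of sets $Z_{\alpha,\nu}^{e_X(\alpha,\nu)}$ are $X$-large.

*Proof.* We use induction on the largest index $(\alpha,\nu)$ involved. The empty intersection $\omega$ is $X$-large. Assume the claim for finite intersections of sets with index below $(\alpha,\nu)$; call these the earlier $K$. A limit stage needs nothing, since a finite intersection has a largest index. We must show that $K\cap Z_{\alpha,\nu}^{e_X(\alpha,\nu)}$ is $X$-large for every earlier $K$.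

Let $\nu<\omega$. If the value is $1$, this is the definition. If the value is $0$, some earlier $K_0$ has $K_0\cap Z_{\alpha,\nu}$ not $X$-large. For an earlier $K$, the set $K\cap K_0$ is also an earlier finite intersection, so it is $X$-large, while its subset $K\cap K_0\cap Z_{\alpha,\nu}$ is not. By Step 1, $(K\cap K_0)\setminus Z_{\alpha,\nu}$ is $X$-large, and so is its superset $K\setminus Z_{\alpha,\nu}$.

Let $\nu=\omega$. Every earlier $K$ belongs to the algebra generated by (2), so $(*)_{D^\alpha,K}$ holds. Since $K$ is $X$-large, (i) says that both $K\cap D^\alpha$ and $K\setminus D^\alpha$ are. So either value is allowed. $\square$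

**Step 6: ultrafilters and the ideal.** The purpose is to pass from decisions to $\mathcal I$. Let $\mathcal U_X=\{Z_{\alpha,\nu}:e_X(\alpha,\nu)=1\}$. Every $Z\subseteq\omega$ occurs as some $Z_{\alpha,0}$, and by the Claim every finite intersection of decided sets is nonempty. Hence:

- Decisions for equal sets agree: otherwise $Z\cap(\omega\setminus Z)=\emptyset$ would be a finite intersection of decided sets. So $Z_{\alpha,\nu}\in\mathcal U_X$ if and only if $e_X(\alpha,\nu)=1$.
- Exactly one of $Z,\omega\setminus Z$ is in $\mathcal U_X$: both equal decisions would again give an empty intersection.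
- $\mathcal U_X$ is closed under supersets and finite intersections: if $Z\in\mathcal U_X$, $Z\subseteq Y$ and $Y\notin\mathcal U_X$, then $\omega\setminus Y\in\mathcal U_X$ is disjoint from $Z$; if $Z,Y\in\mathcal U_X$ and $Z\cap Y\notin\mathcal U_X$, then $Z$, $Y$ and $\omega\setminus(Z\cap Y)$ in $\mathcal U_X$ have empty intersection. Also $\emptyset\notin\mathcal U_X$.

So $\mathcal U_X$ is an ultrafilter, and by the Claim all its members are $X$-large. Let $h(Z)=\{X\in[\omega]^\omega:Z\in\mathcal U_X\}$. Since each $\mathcal U_X$ is an ultrafilter, $h$ is a Boolean homomorphism from $\mathcal P(\omega)$ into $\mathcal P([\omega]^\omega)$. Put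
$$\mathcal I=\{Z\subseteq\omega:h(Z)=\emptyset\}.$$

**Step 7: $\mathcal I$ is a meager ideal.** The purpose is to check the first two requirements. As $h$ is a homomorphism, $\mathcal I$ is closed under subsets and finite unions, and $h(\omega)=[\omega]^\omega\ne\emptyset$, so $\omega\notin\mathcal I$. Finite sets are not $X$-large, so they belong to no $\mathcal U_X$ and lie in $\mathcal I$.

For $X\in[\omega]^\omega$, the complement of $\bigcup_{m\in X}J_m$ is not $X$-large, so $\bigcup_{m\in X}J_m\in\mathcal U_X$, and this union is not in $\mathcal I$. Hence each $Z\in\mathcal I$ contains only finitely many $J_m$, and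
$$\mathcal I\subseteq\bigcup_k\{Z:J_m\not\subseteq Z\text{ for all }m\ge k\}.$$
Each set in this union is closed, and it is nowhere dense, because every finite condition on $Z$ can be extended by putting some $J_m$ with $m$ large into $Z$. So $\mathcal I$ is meager.

**Step 8: there is no Rothberger $\mathcal I$-gap.** The purpose is to verify $\mathfrak b_R(\mathcal I)=\infty$. Let $\{A_n:n\in\omega\}$ and $\mathcal B$ be $\mathcal I$-orthogonal. Choose $\alpha$ with $(A_n)_n=\vec A^\alpha$ and let $D=D^\alpha$. By the rule for $e_X(\alpha,\omega)$,
$$h(D)=\bigcup_nh(A_n).$$
So $h(A_n\setminus D)=h(A_n)\setminus h(D)=\emptyset$, that is, $A_n\setminus D\in\mathcal I$. For $B\in\mathcal B$ we have $h(B)\cap h(A_n)=h(B\cap A_n)=\emptyset$ for all $n$, so $h(B\cap D)=h(B)\cap\bigcup_nh(A_n)=\emptyset$, that is, $B\cap D\in\mathcal I$. Now $C=\omega\setminus D$ satisfies $A_n\cap C=A_n\setminus D\in\mathcal I$ and $B\setminus C=B\cap D\in\mathcal I$. So $C$ separates. $\blacksquare$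

## 10. The same ideal in $L$ is $\Delta^1_2$

We prove Theorem 4(b). Assume $V=L$. Let $HC$ be the set of hereditarily countable sets; then $HC=L_{\omega_1}$. We use these standard facts about the canonical well-order $<_L$: for limit $\delta$, $L_\delta$ is an initial segment of $<_L$, and $<_L\restriction L_\delta$ is uniformly $\Delta_1$-definable, so that over $HC$ we may pass from a countable limit $\delta$ to $L_\delta$ and $<_L\restriction L_\delta$ in a $\Delta_1$ way. We also use the correspondence between $\Sigma_1$ over $HC$ and $\Sigma^1_2$ (Jech, *Set Theory*, Lemma 25.25). For example, the set of codes of well-orders of $\omega$ is $\Sigma_1$ over $HC$: a linear order of $\omega$ is a well-order if and only if there is an isomorphism in $HC$ onto an ordinal.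

**Step 1: a canonical run of the construction.** The purpose is to remove all arbitrary choices from Section 9. Under $V=L$, CH holds, so $\mathrm{cov}(\mathcal N)=\mathfrak c=\omega_1$ and Section 9 applies. The elements of $\mathcal P(\omega)^\omega$ lie in $L_{\omega_1}=\bigcup_{\delta<\omega_1}L_\delta$, and for limit $\delta<\omega_1$ each $L_\delta$ is a countable initial segment of $<_L$; so $<_L$ orders the uncountable set $\mathcal P(\omega)^\omega$ in type $\omega_1$. Let $\vec A^\alpha$ be its $\alpha$-th element, and let $D^\alpha$ be the $<_L$-least set admissible in Step 3 of Section 9. By Section 9, the resulting $\mathcal I$ is meager and $\mathfrak b_R(\mathcal I)=\infty$. It remains to show that $\mathcal I$ is $\Delta^1_2$.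

**Step 2: recognizing initial segments.** The purpose is to show that a countable part of the construction can be recognized in a $\Sigma_1$ way. Call $s=\langle(\vec A^\beta,D^\beta):\beta<\gamma\rangle$, $\gamma<\omega_1$, a *history* if it is an initial segment of this construction. For instance, the empty sequence is a history, and the only history of length $1$ consists of the $<_L$-least sequence $\vec A^0$ and the $<_L$-least $D^0$ that satisfies $(*)_{D^0,W}$ for all $W$ in the algebra generated by its entries.

A sequence $s$ of pairs from $\mathcal P(\omega)^\omega\times\mathcal P(\omega)$, of length $\gamma<\omega_1$, is a history if and only if there is a countable limit $\delta$ with $s\in L_\delta$ such that for each $\beta<\gamma$: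

- $\langle\vec A^\xi:\xi<\beta\rangle$ is the $<_L$-increasing enumeration of all elements of $\mathcal P(\omega)^\omega\cap L_\delta$ that are $<_L\vec A^\beta$;
- $D^\beta$ satisfies $(*)_{D^\beta,W}$ for all $W$ in the algebra generated by $\{A^\xi_n:\xi\le\beta,\ n\in\omega\}\cup\{D^\xi:\xi<\beta\}$;
- no $D\in L_\delta$ with $D<_LD^\beta$ satisfies this.

If $s$ is a history, then $s\in HC=L_{\omega_1}$, so $s\in L_\delta$ for some countable limit $\delta$, and the three conditions hold. Conversely, assume that they hold for $\delta$. As $L_\delta$ is transitive, it contains the entries of $s$; as it is an initial segment of $<_L$, it contains everything that is $<_L$ an entry. So the first condition says that $\vec A^\beta$ is the $\beta$-th element of $\mathcal P(\omega)^\omega$, and the other two say, given the correctness of the earlier entries, that $D^\beta$ is the $<_L$-least admissible set. By induction on $\beta$, $s$ is a history.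

The condition about $(*)$ involves only quantifiers over finite Boolean combinations of entries of $s$ and over $\omega$, so it is absolute, and the remaining quantifiers are bounded by $L_\delta$ or $\gamma$. Hence the set of histories is $\Sigma_1$ over $HC$.

**Step 3: coding histories by reals.** The purpose is to move from $HC$ to the projective hierarchy. Let
$$E=\{c=(\lhd,a,d):\ \lhd\text{ well-orders }\omega,\ \text{and } i\mapsto(a(i),d(i))\text{, enumerated along }\lhd\text{, is a history}\},$$
where $a(i)\in\mathcal P(\omega)^\omega$ and $d(i)\subseteq\omega$. Membership in $E$ says that there are an isomorphism in $HC$ of $(\omega,\lhd)$ with an ordinal $\gamma$ and a history of length $\gamma$ that corresponds to $(a,d)$ under it. This is $\Sigma_1$ over $HC$, so $E$ is $\Sigma^1_2$. Every $Z\subseteq\omega$ equals $a(i)_0$ for some $c\in E$ and some $i\in\omega$: we have $Z=A^\alpha_0$ for some $\alpha<\omega_1$, and we take the history of some countable infinite length $\gamma>\alpha$ and a bijection of $\omega$ with $\gamma$.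

**Step 4: the decisions along a code.** The purpose is to express $e_X$ in an arithmetical way. For $c=(\lhd,a,d)$ put $Z_{j,k}=a(j)_k$ for $k<\omega$ and $Z_{j,\omega}=d(j)$. For $X\in[\omega]^\omega$ and $u:\omega\times(\omega+1)\to2$, let $R(c,X,u)$ say that for all $i,n\in\omega$:

- $u(i,n)=1$ if and only if $a(i)_n\cap K$ is $X$-large for every finite intersection $K$ of sets $Z_{j,\mu}^{u(j,\mu)}$ with $j\lhd i$, or with $j=i$ and $\mu<n$ (including $K=\omega$);
- $u(i,\omega)=1$ if and only if $u(i,k)=1$ for some $k<\omega$.

Finite sets of indices are coded by integers and $X$-largeness is arithmetical, so $R$ is arithmetical. For $c\in E$ and $X\in[\omega]^\omega$, $R$ expresses a recursion along a well-order, so there is exactly one $u$ with $R(c,X,u)$. It is the recursion that defines $e_X$: if $i$ has position $\beta$ in $\lhd$, then $u(i,\nu)=e_X(\beta,\nu)$ for all $\nu\le\omega$. In particular, if $a(i)_0=Z$, then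
$$u(i,0)=1\iff Z\in\mathcal U_X\iff X\in h(Z).\tag{3}$$

**Step 5: two $\Sigma^1_2$ definitions.** The purpose is to compute the complexity of $\mathcal I$ and of its complement. Here $X$ ranges over $[\omega]^\omega$, which is an arithmetical set. By (3), the uniqueness of $u$, and the last remark of Step 3,
$$Z\in\mathcal I\iff\exists c\,\exists i\,\big[c\in E,\ a(i)_0=Z,\ \forall X\,\forall u\,(R(c,X,u)\to u(i,0)=0)\big],$$
$$Z\notin\mathcal I\iff\exists c\,\exists i\,\big[c\in E,\ a(i)_0=Z,\ \exists X\,\exists u\,(R(c,X,u)\wedge u(i,0)=1)\big].$$
In the first line the bracket is the conjunction of a $\Sigma^1_2$ condition, an arithmetical one and a $\Pi^1_1$ one; in the second, of a $\Sigma^1_2$ condition, an arithmetical one and a $\Sigma^1_1$ one. Both brackets are $\Sigma^1_2$, and so are both right-hand sides. Hence $\mathcal I$ is $\Delta^1_2$. $\blacksquare$
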